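# Groups with a zero adjoined, and why $\mathcal L(\mathbf{Sr}(n,1))$ is not distributive for $n\ge 4$

## 1. The groups $C_2$, $C_3$, $C_6$ with a zero adjoined

Take the cyclic group $C_3=\{1,a,a^2\}$ and adjoin a new element $0$. Multiply as in $C_3$, with $0$ a multiplicative zero. Add by the rule $x+x=x$, and $x+y=0$ whenever $x\neq y$. The addition table is

| $+$ | $0$ | $1$ | $a$ | $a^2$ |
|---|---|---|---|---|
| $0$ | $0$ | $0$ | $0$ | $0$ |
| $1$ | $0$ | $1$ | $0$ | $0$ |
| $a$ | $0$ | $0$ | $a$ | $0$ |
| $a^2$ | $0$ | $0$ | $0$ | $a^2$ |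

A sum of several elements is $x$ if all summands equal $x$, and is $0$ otherwise. So addition is associative, commutative and idempotent. Multiplication distributes over addition: if $x=0$, both sides of $x(y+z)=xy+xz$ are $0$; if $x\in C_3$, then $y\mapsto xy$ is a permutation of $\{0,1,a,a^2\}$ fixing $0$, so it sends equal pairs to equal pairs and distinct pairs to distinct pairs. The other side is the same. Finally $x^4=x$ for every $x$.

The same recipe works for every group $G$. Write $\flat(G)=G\cup\{0\}$ for the result and call it the **flat extension** of $G$. If $G$ satisfies $x^m=1$, then $\flat(G)$ satisfies $x^{m+1}=x$.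

Now put $\flat(C_2)$ and $\flat(C_3)$ together. Both satisfy $x^7=x$, and so does $\flat(C_6)$. The product $\flat(C_2)\times\flat(C_3)$ has $3\cdot 4=12$ elements. Six of them have a coordinate equal to $0$. This set $I$ of six absorbs multiplication and addition by arbitrary elements, so we may collapse it to one point. What remains is $C_2\times C_3\cong C_6$ together with one point $0$. Two different elements of $C_2\times C_3$ differ in some coordinate, so their sum has a $0$ there and lies in $I$. The quotient is therefore $\flat(C_6)$.

Let $\mathcal B,\mathcal C,\mathcal A$ be the varieties generated by $\flat(C_2)$, $\flat(C_3)$, $\flat(C_6)$. We have just seen $\mathcal A\subseteq\mathcal B\vee\mathcal C$. Also $\mathcal B,\mathcal C\subseteq\mathcal A$, since $C_2$ and $C_3$ are subgroups of $C_6$. Hence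
$$\mathcal A\wedge(\mathcal B\vee\mathcal C)=\mathcal A=\mathcal B\vee\mathcal C=(\mathcal A\wedge\mathcal B)\vee(\mathcal A\wedge\mathcal C).$$
The distributive law holds for this triple because $C_6$ contains the two factors that it was built from. Suppose instead that a group $G$ sits inside $H_1\times H_2$, but that neither $H_1$ nor $H_2$ can be recovered from $G$. Then there is no evident reason for the law to hold.

What does "recovered" mean here? One more computation gives a clue. Consider the semiring identity $x^6+x^2\approx x^6+x^2+x$. In $\flat(C_3)$ it holds: for $x=0$ both sides are $0$; for $x=1$ both are $1$; for $x=a$ or $a^2$ we have $x^6=1\ne x^2$, so both are $0$. In $\flat(C_2)=\{0,1,c\}$ it fails at $x=c$: the left side is $1+1=1$ and the right side is $1+1+c=0$. This identity says, about the underlying group, that $x^2=1$ implies $x=1$. Identities of $\flat(G)$ can express implications in $G$, so the relevant classes of groups will be quasivarieties and not varieties.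

## 2. The varieties $\mathbf{Sr}(n,1)$, quasivarieties of groups, and four statements

A **semiring** is an algebra $(S,+,\cdot)$ where $(S,+)$ is a commutative semigroup, $(S,\cdot)$ is a semigroup, and $x(y+z)\approx xy+xz$, $(y+z)x\approx yx+zx$ hold. It is **additively idempotent** (an ai-semiring) if also $x+x\approx x$, so that $(S,+)$ is a semilattice. For $n>1$, $\mathbf{Sr}(n,1)$ is the variety of all ai-semirings satisfying $x^n\approx x$, and $\mathcal L(\mathbf{Sr}(n,1))$ is its lattice of subvarieties: the meet is intersection, and the join is the variety generated by the union.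

Two known results frame the problem: $\mathcal L(\mathbf{Sr}(2,1))$ is a distributive lattice of order $78$, and $\mathcal L(\mathbf{Sr}(3,1))$ is a distributive lattice of order $179$. The question, from Miaomiao Ren, Xianzhong Zhao, Mikhail V. Volkov, "The Burnside ai-semiring variety defined by $x^n\approx x$", arXiv:2207.05490 (2022), is whether $\mathcal L(\mathbf{Sr}(n,1))$ is distributive for $n\ge4$. The answer is no, for every $n\ge4$.

**Notation.** Throughout, $m=n-1$. $\mathcal G_m$ is the class of all groups satisfying $x^m=1$.

**Quasivarieties.** A quasi-identity is an implication $u_1=v_1\wedge\dots\wedge u_r=v_r\to w=w'$ (possibly $r=0$), and a quasivariety is a class defined by quasi-identities. By Mal'cev's theorem, a class is a quasivariety iff it contains the trivial algebra and is closed under isomorphism ($I$), subalgebras ($S$), products ($P$) and ultraproducts ($P_U$). The quasivariety generated by $K$ is $Q(K)=ISPP_U(K)$ (Burris–Sankappanavar, *A Course in Universal Algebra*, Ch. V §2). $L_q(\mathcal G_m)$ denotes the lattice of quasivarieties of groups contained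 in $\mathcal G_m$.

Quasivarieties need not be closed under quotients. The quaternion group $Q_8$ satisfies $x^2=1\to xy=yx$, since its only elements with $x^2=1$ are $\pm1$. Hence so does $Q_8\times Q_8$. In the quotient by $\langle(-1,-1)\rangle$ the implication fails: the image of $(i,i)$ has square $1$, but $(i,i)(j,1)=(k,i)$ and $(j,1)(i,i)=(-k,i)$ differ by $(-1,1)\notin\langle(-1,-1)\rangle$.

For a finite set $K$ of finite groups, membership in $Q(K)$ is concrete:
$$G\in Q(K)\iff\text{homomorphisms from }G\text{ into members of }K\text{ separate the points of }G.\tag{1}$$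
Indeed, in an ultraproduct of members of $K$, one of the finitely many groups occurs on a set of indices belonging to the ultrafilter, and an ultrapower of a finite group is isomorphic to that group. So $P_U(K)$ gives nothing new, $Q(K)=ISP(K)$, and embedding in a product of members of $K$ means exactly that homomorphisms separate points.

**Subsemilattices.** For a finite join-semilattice $S$ with zero, $\mathrm{Sub}_0(S)$ is the lattice of subsemilattices containing the zero. The meet is $\cap$, and $A\vee B=\{a\vee b:a\in A,\ b\in B\}$. This set contains $A$ and $B$ (join with $0$), is closed under $\vee$, and lies in every subsemilattice containing $A\cup B$. Let $[k]=\{1,\dots,k\}$ and $P(k)=(2^{[k]},\cup,\varnothing)$.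

For example, $\mathrm{Sub}_0(P(2))$ has seven elements: add to $\varnothing$ any subset of $\{\{1\},\{2\},\{1,2\}\}$ except $\{\{1\},\{2\}\}$. Put $a=\{\varnothing,\{1,2\}\}$, $b=\{\varnothing,\{1\}\}$, $c=\{\varnothing,\{2\}\}$. Then $b\vee c=P(2)$, so
$$a\wedge(b\vee c)=a,\qquad(a\wedge b)\vee(a\wedge c)=\{\varnothing\}\neq a.\tag{2}$$
This is the pattern that Section 1 was missing: $\{1,2\}$ is built from $\{1\}$ and $\{2\}$, but generates neither.

**Theorem 1.** Let $n\ge2$. Then $L_q(\mathcal G_m)$ is isomorphic to an interval of $\mathcal L(\mathbf{Sr}(n,1))$.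

**Theorem 2.** Let $n\ge4$. For each $k\ge1$ some interval of $\mathcal L(\mathbf{Sr}(n,1))$ has $\mathrm{Sub}_0(P(k))$ as a homomorphic image.

**Theorem 3.** For every $n\ge4$, $\mathcal L(\mathbf{Sr}(n,1))$ is not distributive, and not even modular.

**Theorem 4.** For every $n\ge4$, $\mathcal L(\mathbf{Sr}(n,1))$ satisfies no nontrivial lattice identity, that is, no identity that fails in some lattice. Together with the known results for $n=2,3$, the following are equivalent for $n\ge2$: $n\le3$; $\mathcal L(\mathbf{Sr}(n,1))$ is distributive; it is modular; it satisfies a nontrivial lattice identity.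

For $m=1$, Theorem 1 is immediate: $\mathcal G_1$ consists of trivial groups, $L_q(\mathcal G_1)$ has one element, and any one-element interval will do. From now on $m\ge2$.

## 3. Subdirectly irreducible semirings among the flat ones

Let $\mathcal F$ be the variety generated by all $\flat(G)$, $G\in\mathcal G_m$. The verification in Section 1 used only that translations by group elements are permutations, so $\flat(G)\in\mathbf{Sr}(n,1)$ for all $G\in\mathcal G_m$ and $\mathcal F\subseteq\mathbf{Sr}(n,1)$.

To control subvarieties of $\mathcal F$ we use Birkhoff's theorem: every variety is generated by its subdirectly irreducible (s.i.) members. An algebra with more than one element is s.i. if it has a least congruence above the equality relation $\Delta$. In particular, two congruences both different from $\Delta$ cannot intersect in $\Delta$.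

**Lemma 1.** Every s.i. member of $\mathcal F$ is isomorphic to $\flat(G)$ for some $G\in\mathcal G_m$.

*Proof.* **Step 1: identities.** This step collects what survives from $\flat(G)$ to all of $\mathcal F$. In $\flat(G)$ we have $x^m\in\{0,1\}$. Hence
$$x^my\approx yx^m,\qquad x+y\approx(x+y)^mx,\qquad x+y\approx(x+y)^my\tag{3}$$
hold in $\flat(G)$. For the second: if $x=y$, it reads $x=x^{m+1}$; if $x\ne y$, both sides are $0$. The third follows by symmetry. So (3) holds in $\mathcal F$.

Let $S\in\mathcal F$ be s.i., and let $E$ be its set of multiplicative idempotents. If $e\in E$, then $e=e^m$. Conversely $x^mx^m=x^{m+1}x^{m-1}=x\,x^{m-1}=x^m$. So $E=\{x^m:x\in S\}$, which is nonempty, and by (3) $E$ is central.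

**Step 2: two congruences for each idempotent.** This step shows that an idempotent can only be an identity or a zero. Fix $e\in E$. The map $x\mapsto ex$ is an endomorphism: it is additive by distributivity, and $(ex)(ey)=e^2xy=exy$. Let $\theta_e$ be its kernel. Next, $eS$ is a multiplicative ideal because $e$ is central, and by (3)
$$ex+y=(ex+y)^mex=e\,(ex+y)^mx\in eS.$$
So $eS$ absorbs addition as well, and $\rho_e=\Delta\cup(eS\times eS)$ is a congruence. If $(x,y)\in\theta_e\cap\rho_e$ and $x\ne y$, then $x,y\in eS$, so $x=ex=ey=y$, a contradiction. Thus $\theta_e\cap\rho_e=\Delta$, and since $S$ is s.i., $\theta_e=\Delta$ or $\rho_e=\Delta$.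

If $\theta_e=\Delta$, then $e(ex)=ex$ shows $(ex,x)\in\theta_e$, so $ex=x$ for all $x$, and $e$ is the identity of $(S,\cdot)$. If $\rho_e=\Delta$, then $eS$ has one element, namely $ee=e$. So $ex=xe=e$ for all $x$, and $e$ is the zero of $(S,\cdot)$.

**Step 3: $E=\{0,1\}$ with $0\ne1$.** This step excludes the degenerate cases. If $E$ consists of an identity only, then $(x+y)^m=1$ always, and (3) gives $x=x+y=y$, so $S$ is trivial. If $E$ consists of a zero only, then $x=x^mx=0$ for all $x$, so $S$ is trivial. Since $|S|>1$, both an identity $1$ and a zero $0$ occur in $E$, and they are different.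

**Step 4: the group.** This step identifies $S$. Let $G=\{x:x^m=1\}$. If $x\notin G$, then $x^m=0$ and $x=x^mx=0$. Clearly $0\notin G$. Let $x,y\in G$. If $(xy)^m=0$, then $xy=(xy)^mxy=0$, and $y=x^my=x^{m-1}(xy)=0$, a contradiction. So $(xy)^m=1$, and $G$ is closed under multiplication. It is a group with $x^{-1}=x^{m-1}$, and $G\in\mathcal G_m$. Thus $S=G\cup\{0\}$. If $(x+y)^m=1$, then (3) gives $x=x+y=y$. So for $x\ne y$ we have $(x+y)^m=0$ and $x+y=(x+y)^mx=0$. Hence $S\cong\flat(G)$. $\square$

## 4. Group implications as semiring identities; proof of Theorem 1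

The next lemma is the general form of the identity $x^6+x^2\approx x^6+x^2+x$ of Section 1.

**Lemma 2.** For every quasi-identity $\alpha$ in the language of groups there is a semiring identity $\hat\alpha$ such that, for $G\in\mathcal G_m$: $G\models\alpha$ iff $\flat(G)\models\hat\alpha$.

*Proof.* Write each equation $u=v$ as $uv^{-1}=1$ and replace inverses by $(m-1)$-th powers, which changes nothing in groups from $\mathcal G_m$. So $\alpha$ becomes $\bigwedge_iu_i=1\to w=1$, with semigroup words $u_i,w$, possibly empty, in $x_1,\dots,x_k$, $k\ge1$. Put $t=(x_1\cdots x_k)^m$ and let $\hat\alpha$ be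
$$t+\sum_itu_i\ \approx\ t+\sum_itu_i+tw,\tag{4}$$
where $t$ times the empty word is $t$. Evaluate in $\flat(G)$. If some variable has value $0$, then $t=0$ and both sides are $0$. Otherwise all values lie in $G$ and $t=1$. The left side is $1$ if all $u_i=1$, and $0$ otherwise. If it is $0$, so is the right side. If it is $1$, the right side is $1+w$, which equals $1$ iff $w=1$. So $\hat\alpha$ holds at an assignment in $G$ iff $\alpha$ does. $\square$

**Proof of Theorem 1.** For a quasivariety $\mathcal Q\subseteq\mathcal G_m$ let $\varphi(\mathcal Q)$ be the variety generated by all $\flat(G)$, $G\in\mathcal Q$. For a nontrivial variety $\mathcal V\subseteq\mathcal F$ let $\Gamma(\mathcal V)=\{G\in\mathcal G_m:\flat(G)\in\mathcal V\}$.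

**Step 1: $\Gamma(\mathcal V)$ is a quasivariety.** We check Mal'cev's conditions, so that $\Gamma$ lands in $L_q(\mathcal G_m)$. Closure under isomorphism is clear.

- *Nonempty.* $\mathcal V$ is nontrivial, so it has an s.i. member, which is some $\flat(G)$ by Lemma 1.
- *Subgroups.* If $H\le G$, then $\flat(H)$ is a subsemiring of $\flat(G)$. In particular the trivial group lies in $\Gamma(\mathcal V)$.
- *Products.* In $\prod\flat(G_i)$ let $I$ be the set of elements with some coordinate $0$. It is a multiplicative ideal, and $I+y\subseteq I$ for each $y$. So collapsing $I$ is a congruence. Distinct elements of $\prod G_i$ differ in a coordinate, so their sum lies in $I$. The quotient is $\flat(\prod G_i)$.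
- *Ultraproducts.* Let $\mathcal D$ be an ultrafilter on the index set. For each element of $\prod\flat(G_i)$, either the set of coordinates with value $0$ or its complement lies in $\mathcal D$. So each class in $\prod\flat(G_i)/\mathcal D$ is the class of $0$ or of a tuple from $\prod G_i$, and not both. If two tuples from $\prod G_i$ have different classes, they differ on a set in $\mathcal D$, and there their sum is $0$. So $\prod\flat(G_i)/\mathcal D\cong\flat(\prod G_i/\mathcal D)$, and this is a quotient of $\prod\flat(G_i)$, hence in $\mathcal V$.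

**Step 2: the maps are mutually inverse.** This makes $\varphi$ an order isomorphism, since both maps preserve order. We have $\mathcal Q\subseteq\Gamma(\varphi(\mathcal Q))$. If $G\in\mathcal G_m\setminus\mathcal Q$, some quasi-identity $\alpha$ holds in $\mathcal Q$ and fails in $G$. By Lemma 2, $\hat\alpha$ holds in $\varphi(\mathcal Q)$ and fails in $\flat(G)$, so $G\notin\Gamma(\varphi(\mathcal Q))$. Thus $\Gamma(\varphi(\mathcal Q))=\mathcal Q$. Conversely $\varphi(\Gamma(\mathcal V))\subseteq\mathcal V$, and every s.i. member of $\mathcal V$ is $\flat(G)$ with $G\in\Gamma(\mathcal V)$ by Lemma 1. So Birkhoff's theorem gives $\varphi(\Gamma(\mathcal V))=\mathcal V$.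

**Step 3: the image is an interval.** Each $\varphi(\mathcal Q)$ is nontrivial, since it contains the two-element semiring $\flat(\{1\})$. So $\varphi$ maps $L_q(\mathcal G_m)$ onto the set of nontrivial subvarieties of $\mathcal F$. By Step 1 each of these contains $\flat(\{1\})$. So this set is the interval $[\varphi(\{\text{trivial groups}\}),\mathcal F]$ of $\mathcal L(\mathbf{Sr}(n,1))$. $\square$

For later use: for a single group $A\in\mathcal G_m$, $\varphi(Q(A))$ is the variety generated by $\flat(A)$. Indeed, if $\mathcal V$ is that variety, then $\Gamma(\mathcal V)$ is a quasivariety containing $A$, so $Q(A)\subseteq\Gamma(\mathcal V)$ and $\varphi(Q(A))\subseteq\mathcal V$; the reverse inclusion is clear.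

## 5. Joins of quasivarieties, and the abelian case

The problem is now about groups. We need to see what a join of quasivarieties looks like.

**Lemma 3.** In $L_q(\mathcal G_m)$: $G\in\mathcal Q_1\vee\mathcal Q_2$ iff $G$ has normal subgroups $K_1,K_2$ with $K_1\cap K_2=1$ and $G/K_i\in\mathcal Q_i$ for $i=1,2$.

*Proof.* Let $\mathcal J$ be the class of groups isomorphic to subgroups of $H_1\times H_2$ with $H_i\in\mathcal Q_i$. It contains the trivial group and is closed under $I$ and $S$. It is closed under $P$, since $\prod_j(H_1^j\times H_2^j)\cong\prod_jH_1^j\times\prod_jH_2^j$. It is closed under $P_U$: an ultraproduct of subgroups of $H_1^j\times H_2^j$ embeds in $\prod_j(H_1^j\times H_2^j)/\mathcal D\cong(\prod_jH_1^j/\mathcal D)\times(\prod_jH_2^j/\mathcal D)$. So $\mathcal J$ is a quasivariety. It contains $\mathcal Q_1\cup\mathcal Q_2$ and lies in every quasivariety that does. Hence $\mathcal J=\mathcal Q_1\vee\mathcal Q_2$.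

If $G\le H_1\times H_2$, let $K_i$ be the kernel of the $i$-th projection on $G$. Then $K_1\cap K_2=1$, and $G/K_i$ embeds in $H_i$, so it lies in $\mathcal Q_i$. Conversely, given $K_1,K_2$, the group $G$ embeds in $G/K_1\times G/K_2$. $\square$

The first groups to try are abelian ones. They cannot work. Let $\mathcal Q\subseteq\mathcal G_m$ be a quasivariety of abelian groups, and let $e$ be the least common multiple of the exponents of its members, a divisor of $m$. An abelian group of exponent $d$ has an element of order $d$, and $C_{\mathrm{lcm}(d,d')}$ embeds in $C_d\times C_{d'}$. So $C_e\in\mathcal Q$. By the classical theorem of Prüfer and Baer, every abelian group with $x^e=1$ is a direct sum of cyclic groups, here of orders dividing $e$, so it embeds in a power of $C_e$. Therefore $\mathcal Q$ is exactly the class of abelian groups with $x^e=1$. The abelian quasivarieties in $\mathcal G_m$ form the lattice of divisors of $m$, which is distributive. This explains the outcome for $C_2,C_3,C_6$, and it forces us to nonabelian groups. We take groups of nilpotency class at most two,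 with prescribed commutator maps.

## 6. Groups built from spaces of alternating forms

Let $n\ge4$, so $m\ge3$. Either $m$ has an odd prime divisor, and we let $p$ be one; or $m$ is a power of $2$, so $4\mid m$, and we let $p=2$. This is where $n\ge4$ is used: we need class-two $p$-groups satisfying $x^m=1$.

**Definition.** Let $V$ be a finite-dimensional $\mathbb F_p$-space with a fixed basis $(e_i)$, $W$ a space of alternating bilinear forms on $V$ (so $\omega(v,v)=0$), and $Z=W^*$. For $\omega\in W$ let $b_\omega$ be the bilinear form with $b_\omega(e_i,e_j)=\omega(e_i,e_j)$ for $i<j$ and $0$ otherwise. Let $b:V\times V\to Z$, $b(v,w)(\omega)=b_\omega(v,w)$. Then $G(V,W)=V\times Z$ with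
$$(v,z)(v',z')=(v+v',\ z+z'+b(v,v')).\tag{5}$$

*Example.* Let $V=\mathbb F_p^2$, $\omega(v,w)=v_1w_2-v_2w_1$, $W=\mathbb F_p\omega$. Then $b_\omega(v,w)=v_1w_2$, and (5) is multiplication of the matrices $\begin{pmatrix}1&v_1&z\\0&1&v_2\\0&0&1\end{pmatrix}$. So $G(V,W)\cong UT_3(\mathbb F_p)$, the group of upper unitriangular $3\times3$ matrices.

We record the properties of $G=G(V,W)$ that are needed.

- *It is a group.* Since $\omega\mapsto b_\omega$ is linear, $b(v,w)$ does lie in $W^*$, and $b$ is bilinear. Associativity of (5) is $b(v,v')+b(v+v',v'')=b(v',v'')+b(v,v'+v'')$, which holds. The identity is $(0,0)$, and the inverse of $(v,z)$ is $(-v,-z+b(v,v))$.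
- *It lies in $\mathcal G_m$.* By induction $(v,z)^r=(rv,\ rz+\binom r2b(v,v))$. If $p$ is odd, take $r=p$: $p\mid\binom p2$, so $x^p=1$. If $p=2$, take $r=4$: $\binom42=6$ is even, so $x^4=1$.
- *Commutators.* We have $\omega(v,w)=b_\omega(v,w)-b_\omega(w,v)$; check it on basis vectors for $i<j$, $i=j$, $i>j$. The subgroup $0\times Z$ is central. Comparing $(v,z)(v',z')$ with $(v',z')(v,z)$ gives $[(v,z),(v',z')]=(0,\beta(v,v'))$, where $\beta(v,v')(\omega)=\omega(v,v')$.
- *Derived subgroup.* Identify $W=Z^*$. If $\omega\in W$ vanishes on all values of $\beta$, then $\omega(v,v')=0$ for all $v,v'$, so $\omega=0$. Hence the values of $\beta$ span $Z$. Over the prime field, additive subgroups are subspaces, so $G'=0\times Z\cong W^*$ and $G/G'\cong V$.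

For $W_0\subseteq W$ let $W_0^\perp\subseteq Z$ be its annihilator. We identify $G'$ with $Z$. For subspaces, $W_1^\perp\cap W_2^\perp=(W_1+W_2)^\perp$, and $W_1^\perp=W_2^\perp$ iff $W_1=W_2$.

The next lemma turns homomorphisms into linear algebra. For a linear map $f:V\to\hat V$ and a form $\hat\omega$ on $\hat V$, put $(f^*\hat\omega)(v,v')=\hat\omega(fv,fv')$.

**Lemma 4.** Let $G=G(V,W)$, $H=G(\hat V,\hat W)$, $\psi:G\to H$ a homomorphism, and $f:V\to\hat V$ the induced linear map $G/G'\to H/H'$. Then $f^*\hat W\subseteq W$ and $\ker\psi\cap G'=(f^*\hat W)^\perp$.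

*Proof.* Since $\psi(G')\subseteq H'$, $\psi$ restricts to an additive, hence linear, map $g:Z\to\hat Z=\hat W^*$. Since $\psi$ preserves commutators, $g\beta(v,v')=\hat\beta(fv,fv')$. Let $\hat\omega\in\hat W=\hat Z^*$. The functional $\hat\omega\circ g\in Z^*=W$ is, as a form on $V$,
$$(v,v')\mapsto\hat\omega(g\beta(v,v'))=\hat\omega(\hat\beta(fv,fv'))=\hat\omega(fv,fv'),$$
which is $f^*\hat\omega$. So $f^*\hat W\subseteq W$. Moreover $g(z)=0$ iff $\hat\omega(g(z))=0$ for all $\hat\omega\in\hat W$, that is, iff $z$ is annihilated by $f^*\hat W$. $\square$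

## 7. Ranks, and two spaces of forms that do not suffice

Let $f:V\to V$ be linear, $\dim V=N$, and $\omega$ alternating on $V$. We use two facts.

**(F1)** $\mathrm{rank}\,f^*\omega\le\min(\mathrm{rank}\,\omega,\dim f(V))$. The Gram matrix of $f^*\omega$ is $F^{T}\Omega F$, where $F$ and $\Omega$ are the matrices of $f$ and $\omega$.

**(F2)** If $f^*\omega=0$, then $\dim f(V)\le N-\frac12\mathrm{rank}\,\omega$. Here $f(V)$ is totally isotropic for $\omega$. Its image modulo the radical of $\omega$ is totally isotropic for a nondegenerate form in dimension $\mathrm{rank}\,\omega$, so it has dimension at most $\frac12\mathrm{rank}\,\omega$. The radical has dimension $N-\mathrm{rank}\,\omega$. Add.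

Suppose $W=W_1\oplus W_2$, and put $A_{12}=G(V,W)$, $A_i=G(V,W_i)$ with $W_i\ne0$. Restricting functionals gives homomorphisms $A_{12}\to A_i$ with kernels $W_i^\perp$, and $W_1^\perp\cap W_2^\perp=W^\perp=0$. So $A_{12}$ embeds in $A_1\times A_2$. To imitate (2), neither $A_1$ nor $A_2$ should be recoverable from $A_{12}$, and $A_1,A_2$ should be unrelated.

**First choice: two separate planes.** Let $V=\mathbb F_p^4$, $\omega_1(v,w)=v_1w_2-v_2w_1$, $\omega_2(v,w)=v_3w_4-v_4w_3$, $W_i=\mathbb F_p\omega_i$. Then $b_{\omega_1}(v,w)=v_1w_2$ and $b_{\omega_2}(v,w)=v_3w_4$. Reading off (5), $A_{12}\cong UT_3(\mathbb F_p)^2$ and $A_i\cong UT_3(\mathbb F_p)\times C_p^2$. All three contain $UT_3(\mathbb F_p)$ and embed in powers of it, because $C_p\le UT_3(\mathbb F_p)$. So $Q(A_{12})=Q(A_1)=Q(A_2)$ and nothing is violated. What goes wrong is visible on forms: the projection $f$ of $V$ onto $\langle e_1,e_2\rangle$ has $f^*\omega_1=\omega_1$ and $f^*\omega_2=0$. A map can kill one form and keep the other.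

**The forms $\mu_d$.** By (F2), a map killing a form of large rank has small image. So we look for spaces in which all nonzero forms have large rank. For $d\ge1$ let $q=p^d$, identify $\mathbb F_p^d=\mathbb F_q$ and $\mathbb F_p^{2d}=\mathbb F_q^2$, and put
$$\mu_d(a)(x,y)=\mathrm{Tr}_{\mathbb F_q/\mathbb F_p}\big(a(x_1y_2-x_2y_1)\big),\qquad a\in\mathbb F_q,\ x,y\in\mathbb F_q^2.\tag{6}$$
This is alternating and $\mathbb F_p$-bilinear, and $\mu_d$ is $\mathbb F_p$-linear in $a$. If $a\ne0$ and $x\ne0$, then $a(x_1y_2-x_2y_1)$ runs over all of $\mathbb F_q$ as $y$ varies. The trace is not identically $0$, because it is given by a nonzero polynomial of degree $p^{d-1}<q$. So $\mu_d(a)$ is nondegenerate, of rank $2d$, for all $a\neq0$. In particular $\mu_d$ is injective.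

**Second choice: all forms nondegenerate.** Let $d=2$, $V=\mathbb F_q^2$ with $q=p^2$, so $\dim V=4$. Let $a_1,a_2$ be an $\mathbb F_p$-basis of $\mathbb F_q$ and $W_i=\mathbb F_p\,\mu_2(a_i)$. Now killing is all or nothing: if $f^*\omega=0$ for one nonzero $\omega\in W$, then $\dim f(V)\le4-2=2$ by (F2), so by (F1) every form in $f^*W$ has rank at most $2$. If $f^*W\subseteq W$, then $f^*W=0$, since nonzero forms in $W$ have rank $4$.

But the two pieces have become indistinguishable. Take as basis of $V$ a basis of $\mathbb F_q\times0$ followed by a basis of $0\times\mathbb F_q$. Then $b_{\mu_2(a)}(x,y)=\mathrm{Tr}(a\,x_1y_2)$. Let $s=a_2/a_1$ and $f(x_1,x_2)=(sx_1,x_2)$. Then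
$$b_{\mu_2(a_1)}(fx,fy)=\mathrm{Tr}(a_1s\,x_1y_2)=b_{\mu_2(a_2)}(x,y).$$
So $(v,z)\mapsto(fv,z')$ with $z'(\mu_2(a_1))=z(\mu_2(a_2))$ is an isomorphism $A_2\to A_1$. Hence $Q(A_1)=Q(A_2)$, and this quasivariety contains $A_{12}$. The distributive law holds for this triple too.

So we want both features: all nonzero forms have large rank, and the ranks label the pieces.

## 8. Forms whose ranks record their components

Take summands with different ranks, and add two copies of a large form that never vanishes. The padding makes killing all or nothing. The summands carry the labels.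

**Construction.** Fix $k\ge1$. Let $d_i=k+i$ for $1\le i\le k$, $D=\sum_id_i$, $U_i=\mathbb F_p^{d_i}$, $U=\bigoplus_iU_i\cong\mathbb F_p^D$, and
$$V=\bigoplus_{i=1}^k\mathbb F_p^{2d_i}\ \oplus\ \mathbb F_p^{2D}\oplus\mathbb F_p^{2D},\qquad\dim V=6D.$$
For $u=(u_1,\dots,u_k)\in U$ let $\omega_u$ be the orthogonal sum
$$\omega_u=\mu_{d_1}(u_1)\perp\dots\perp\mu_{d_k}(u_k)\perp\mu_D(u)\perp\mu_D(u).$$
The map $u\mapsto\omega_u$ is linear and injective, and for $u\ne0$
$$\mathrm{rank}\,\omega_u=4D+\sum_{i:\,u_i\ne0}2(k+i).\tag{7}$$
Let $W_i=\{\omega_u:u\in U_i\}$, so $\dim W_i=d_i$, and $W_X=\bigoplus_{i\in X}W_i$ for $X\subseteq[k]$. From (7):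

- nonzero forms in $W_{[k]}$ have rank $>4D$;
- nonzero forms in $W_i$ have rank $r_i=4D+2(k+i)$, and $r_1<\dots<r_k=4D+4k$;
- forms with at least two nonzero components have rank $\ge4D+2(k+1)+2(k+2)=4D+4k+6>r_k$.

For $k=2$: $d_1=3$, $d_2=4$, $D=7$, $\dim V=42$; the rank is $34$ on nonzero forms of $W_1$, $36$ on those of $W_2$, and $42$ on forms with two nonzero components.

**Lemma 5.** Let $X,Y\subseteq[k]$ and let $f:V\to V$ be linear with $f^*W_Y\subseteq W_X$. Then either $f^*W_Y=0$, or $Y\subseteq X$ and $f^*W_Y=W_Y$.

*Proof.* **Step 1: killing one form kills all.** This handles noninjective $f^*$. Suppose $f^*\omega=0$ for some $0\ne\omega\in W_Y$. Since $\mathrm{rank}\,\omega>4D$, (F2) gives $\dim f(V)<6D-2D=4D$. By (F1) all forms in $f^*W_Y\subseteq W_X$ have rank $<4D$, so they are $0$.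

**Step 2: pieces go to pieces.** Now let $f^*$ be injective on $W_Y$ and let $i\in Y$; we show that $f^*W_i$ lies in a single $W_j$. By (F1), nonzero elements of $f^*W_i$ have rank $\le r_i\le r_k$. They lie in $W_X$, so each has exactly one nonzero component. Thus $f^*W_i\subseteq\bigcup_{j\in X}W_j$. A sum of nonzero elements of two different $W_j$ has two nonzero components, so the subspace $f^*W_i$ lies in one $W_j$ with $j\in X$.

**Step 3: the piece does not change.** Two comparisons in opposite directions show $j=i$. A nonzero element of $f^*W_i$ has rank $r_j$, and $r_j\le r_i$ by (F1), so $j\le i$. By injectivity $d_i\le d_j$, so $i\le j$. Hence $j=i\in X$, and $f^*W_i=W_i$ by dimension. As $i\in Y$ was arbitrary, $Y\subseteq X$ and $f^*W_Y=W_Y$. (If $Y=\varnothing$, then $f^*W_Y=0$.) $\square$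

Step 3 works because both ranks and dimensions increase with $i$: pulling back cannot raise the rank, and an injective map cannot lower the dimension.

## 9. A homomorphism onto $\mathrm{Sub}_0(P(k))$; proof of Theorem 2

Let $A_X=G(V,W_X)$ for $\varnothing\ne X\subseteq[k]$, with the same basis of $V$ for all $X$, and let $A_\varnothing$ be the trivial group. For $\varnothing\ne Y\subseteq X$ the map
$$A_X\to A_Y,\qquad(v,z)\mapsto(v,z|_{W_Y})\tag{8}$$
is a homomorphism, since $b_\omega$ depends only on $\omega$ and the basis. It is surjective, since functionals on $W_Y$ extend to $W_X$. Its kernel is $W_Y^\perp\subseteq A_X'$.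

Let $\psi:A_X\to A_Y$ be any homomorphism, with $X,Y\ne\varnothing$. By Lemma 4, $\ker\psi\cap A_X'=(f^*W_Y)^\perp$ with $f^*W_Y\subseteq W_X$. By Lemma 5, $f^*W_Y$ is $0=W_\varnothing$ or $W_Y$. So
$$\ker\psi\cap A_X'=W_{Y'}^\perp,\qquad\text{where }Y'=\varnothing,\ \text{or }Y'=Y\subseteq X.\tag{9}$$

**Proposition 6.** Let $\mathcal Q^*=Q(\{A_X:X\subseteq[k]\})$ and let $\Lambda$ be the lattice of subquasivarieties of $\mathcal Q^*$, an interval of $L_q(\mathcal G_m)$. Then $\sigma(\mathcal Q)=\{X\subseteq[k]:A_X\in\mathcal Q\}$ is a surjective lattice homomorphism $\sigma:\Lambda\to\mathrm{Sub}_0(P(k))$. For $\mathcal S\in\mathrm{Sub}_0(P(k))$ one has $\sigma(Q(\{A_Y:Y\in\mathcal S\}))=\mathcal S$.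

*Proof.* **Step 1: $\sigma(\mathcal Q)$ is a subsemilattice.** This makes $\sigma$ well defined. Clearly $\varnothing\in\sigma(\mathcal Q)$. Let $X=Y_1\cup Y_2$ with $Y_i\ne\varnothing$ and $A_{Y_i}\in\mathcal Q$. The kernels of the maps (8) from $A_X$ to $A_{Y_1}$ and $A_{Y_2}$ intersect in $(W_{Y_1}+W_{Y_2})^\perp=W_X^\perp=0$. So $A_X$ embeds in $A_{Y_1}\times A_{Y_2}$, and $A_X\in\mathcal Q$.

**Step 2: meets.** By definition $\sigma(\mathcal Q_1\cap\mathcal Q_2)=\sigma(\mathcal Q_1)\cap\sigma(\mathcal Q_2)$.

**Step 3: quotients of $A_X$.** By Lemma 3, joins involve quotients of $A_X$, which may be complicated groups. This step replaces them by groups $A_R$. *Claim: let $X\ne\varnothing$, $\mathcal Q\in\Lambda$, $K\trianglelefteq A_X$, $A_X/K\in\mathcal Q$. Then there is $R\subseteq X$ with $K\cap A_X'=W_R^\perp$ and $A_R\in\mathcal Q$.*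

Let $B=A_X/K$. Since $B\in\mathcal Q^*$, by (1) homomorphisms from $B$ into the groups $A_Y$, $Y\ne\varnothing$, separate points. So $K$ is the intersection of the kernels of all homomorphisms $\psi:A_X\to A_Y$ ($Y\ne\varnothing$) with $K\le\ker\psi$. By (9), $K\cap A_X'$ is an intersection of subgroups $W_{Y'}^\perp$ with $Y'\subseteq X$. Hence it equals $W_R^\perp$, where $R$ is the union of these $Y'$. If $R=\varnothing$, then $A_R$ is trivial and lies in $\mathcal Q$.

Let $R\ne\varnothing$. As $W_R^\perp\le K$, the map $A_X\to B$ factors through $A_X\to A_R$ and gives $\pi:A_R\to B$ with kernel $K/W_R^\perp$. The image of $A_X'$ in $A_R$ is $A_R'$, and $W_R^\perp\le A_X'$, so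
$$\ker\pi\cap A_R'=(K\cap A_X')/W_R^\perp=1.$$
So $\pi$ separates the nontrivial elements of $A_R'$ from $1$. Since $A_R'\cong W_R^*\ne1$, $B$ is a nontrivial finite $p$-group. It has a subgroup $C_p$, so $C_p\in\mathcal Q$. Elements of $A_R$ outside $A_R'$ are separated from $1$ by homomorphisms to $C_p$, because $A_R/A_R'\cong V$ is elementary abelian. So $A_R$ embeds in a product of copies of $B$ and $C_p$, and $A_R\in\mathcal Q$. This proves the claim.

**Step 4: joins.** We show $\sigma(\mathcal Q_1\vee\mathcal Q_2)=\sigma(\mathcal Q_1)\vee\sigma(\mathcal Q_2)$. The inclusion $\supseteq$ holds since the left side is a subsemilattice containing both $\sigma(\mathcal Q_i)$. For $\subseteq$ let $\varnothing\ne X\in\sigma(\mathcal Q_1\vee\mathcal Q_2)$. By Lemma 3 there are $K_1,K_2\trianglelefteq A_X$ with $K_1\cap K_2=1$ and $A_X/K_i\in\mathcal Q_i$. The claim gives $R_1,R_2\subseteq X$ with $K_i\cap A_X'=W_{R_i}^\perp$ and $R_i\in\sigma(\mathcal Q_i)$. Then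
$$0=W_{R_1}^\perp\cap W_{R_2}^\perp=(W_{R_1\cup R_2})^\perp.$$
So $W_{R_1\cup R_2}=W_X$ and $X=R_1\cup R_2\in\sigma(\mathcal Q_1)\vee\sigma(\mathcal Q_2)$.

**Step 5: surjectivity.** We exhibit a preimage of each $\mathcal S\in\mathrm{Sub}_0(P(k))$. Let $\mathcal Q_{\mathcal S}=Q(\{A_Y:Y\in\mathcal S\})$. Clearly $\mathcal S\subseteq\sigma(\mathcal Q_{\mathcal S})$. Let $\varnothing\ne X\in\sigma(\mathcal Q_{\mathcal S})$. By (1), homomorphisms from $A_X$ into the groups $A_Y$, $\varnothing\ne Y\in\mathcal S$, separate points; such $Y$ exist because $A_X$ is nontrivial. Intersecting their kernels with $A_X'$ and using (9), $1=W_R^\perp$, where $R\subseteq X$ is a union of members of $\mathcal S$, so $R\in\mathcal S$. Hence $W_R=W_X$ and $X=R\in\mathcal S$. $\square$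

**Proof of Theorem 2.** By Theorem 1, $L_q(\mathcal G_m)$ is isomorphic to an interval of $\mathcal L(\mathbf{Sr}(n,1))$. The interval $\Lambda$ of $L_q(\mathcal G_m)$ then corresponds to an interval of $\mathcal L(\mathbf{Sr}(n,1))$, and $\sigma$ maps it onto $\mathrm{Sub}_0(P(k))$. $\square$

## 10. Failure of distributivity and modularity; proof of Theorem 3

Take $k=2$. By (2), $\mathrm{Sub}_0(P(2))$ is not distributive. It is not modular either: put $a_1=\{\varnothing,\{1\},\{1,2\}\}$, which contains $b=\{\varnothing,\{1\}\}$. With $c=\{\varnothing,\{2\}\}$ we get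
$$a_1\wedge(b\vee c)=a_1,\qquad b\vee(a_1\wedge c)=b\vee\{\varnothing\}=b\neq a_1.$$
By Theorem 2, $\mathrm{Sub}_0(P(2))$ is a homomorphic image of an interval, hence of a sublattice, of $\mathcal L(\mathbf{Sr}(n,1))$. Distributivity and modularity are defined by lattice identities, so they pass to sublattices and homomorphic images. Hence for every $n\ge4$ the lattice $\mathcal L(\mathbf{Sr}(n,1))$ is neither distributive nor modular. $\blacksquare$

Explicitly, distributivity fails for the varieties generated by $\flat(A_{\{1,2\}})$, $\flat(A_{\{1\}})$, $\flat(A_{\{2\}})$. By the remark after Theorem 1 they are $\varphi(Q(A_{\{1,2\}}))$, $\varphi(Q(A_{\{1\}}))$, $\varphi(Q(A_{\{2\}}))$. By Proposition 6, $\sigma$ sends the three quasivarieties to $a,b,c$, for which the distributive law fails by (2). The group orders are $p^{49}$, $p^{45}$, $p^{46}$, since $|A_X|=p^{42+\dim W_X}$.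

## 11. Lattice inequalities and finite semilattices; proof of Theorem 4

Theorem 2 gives all $\mathrm{Sub}_0(P(k))$. It remains to show that these lattices together satisfy no nontrivial identity. The tool is a semilattice read off from the syntax of a lattice term.

*Example.* Let $p=x\wedge(y\vee z)$ and $q=(x\wedge y)\vee(x\wedge z)$. Draw a root $g_0$ labelled $p$. For the join $y\vee z$ among the meet components of $p$, give $g_0$ two children $g_1,g_2$, labelled $y$ and $z$. Call a set $Y$ of nodes closed if $g_0\in Y$ exactly when $g_1,g_2\in Y$. The closed sets are $\varnothing,\{g_1\},\{g_2\},\{g_0,g_1,g_2\}$, and they form a copy of $P(2)$. Assign to each variable the subsemilattice generated by $\varnothing$ and by the closures of the nodes whose label has that variable as a meet component. Then $x,y,z$ become $a,b,c$ of (2).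

We now do this in general.

**Step 1: reduction to an inequality.** Let an identity $s\approx t$ fail in some lattice $M$. It implies both $s\le t$ and $t\le s$, and one of these fails in $M$. Call it $p\le q$ (from here on, $p$ and $q$ are lattice terms), and let $a=(a_i)$ be a tuple in $M$ with $p(a)\not\le q(a)$. Adjoining a bottom element, assume $M$ has a least element $0$. We construct a finite join-semilattice $S$ with zero such that $p\le q$ fails in $\mathrm{Sub}_0(S)$.

**Step 2: the tree.** This encodes how $p$ is built. For a term $t$ let $C(x)=\{x\}$, $C(s\vee s')=\{s\vee s'\}$, $C(s\wedge s')=C(s)\cup C(s')$. So in every lattice $t$ is the meet of $C(t)$, and the members of $C(t)$ are variables and joins. Build a rooted tree $T$ whose nodes $g$ carry labels $t_g$: the root $g_0$ has label $p$, and for every node $g$ and every join $s\vee s'\in C(t_g)$, the node $g$ gets a *pair* of children $g_1,g_2$ with labels $s,s'$. Labels get shorter, so $T$ is finite. For each pair,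
$$t_g(a)\le t_{g_1}(a)\vee t_{g_2}(a).\tag{10}$$

**Step 3: the semilattice.** Call $Y\subseteq T$ *closed* if for each node $g$ and each pair $g_1,g_2$ of children of $g$: $g\in Y\iff g_1,g_2\in Y$. Closed sets are closed under intersection, and $T$ and $\varnothing$ are closed. Let $\mathrm{cl}$ be the closure operator, and let $S$ be the finite join-semilattice of closed sets with $Y\vee Y'=\mathrm{cl}(Y\cup Y')$ and zero $\varnothing$. For a variable $x_i$ let $S_i$ be the subsemilattice generated by $\varnothing$ and all $\mathrm{cl}(g)$ with $x_i\in C(t_g)$. For a term $s$ let $s(S_\bullet)$ be its value in $\mathrm{Sub}_0(S)$ under $x_i\mapsto S_i$.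

**Step 4: $\mathrm{cl}(g)\in t_g(S_\bullet)$ for every node $g$.** For $g=g_0$ this will put $T$ into $p(S_\bullet)$. Induct from the leaves. If $x_i\in C(t_g)$, then $\mathrm{cl}(g)\in S_i$. If $s\vee s'\in C(t_g)$ has the pair $g_1,g_2$, then a closed set contains $g$ iff it contains $g_1$ and $g_2$. So $\mathrm{cl}(g)=\mathrm{cl}(g_1)\vee\mathrm{cl}(g_2)$, which lies in $s(S_\bullet)\vee s'(S_\bullet)$ by induction. Thus $\mathrm{cl}(g)$ lies in the value of every member of $C(t_g)$, hence in their intersection $t_g(S_\bullet)$.

**Step 5: a value in $M$ for each closed set.** This carries information back to $M$. For closed $Y$ let $\max Y$ be the set of $g\in Y$ with no proper ancestor in $Y$, and let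
$$v(Y)=\bigvee_{g\in\max Y}t_g(a)\in M,\qquad v(\varnothing)=0.$$
A closed set contains all descendants of its elements, and every element of $Y$ is in $\max Y$ or is a descendant of an element of $\max Y$. So $Y=\mathrm{cl}(\max Y)$. We prove:
$$\text{if }\mathrm{cl}(\Gamma)=Y,\text{ then }v(Y)\le e,\text{ where }e=\bigvee_{g\in\Gamma}t_g(a)\tag{11}$$
(with $e=0$ if $\Gamma=\varnothing$). Put $\Gamma_0=\Gamma$, and let $\Gamma_{j+1}$ be $\Gamma_j$ together with all children of elements of $\Gamma_j$ and all nodes having some pair of children in $\Gamma_j$. The union of the $\Gamma_j$ is closed and lies in every closed set containing $\Gamma$. As $T$ is finite, $Y=\Gamma_j$ for large $j$. So it is enough to prove, by induction on $j$: *if $g\in\Gamma_j$ has no proper ancestor in $\Gamma_j$, then $t_g(a)\le e$.*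

For $j=0$ this is clear. Let $g\in\Gamma_{j+1}$ have no proper ancestor in $\Gamma_{j+1}$. If $g\in\Gamma_j$, use induction. Otherwise $g$ was added at this stage. Its parent, if any, is not in $\Gamma_j$, so $g$ was not added as a child, and some pair $g_1,g_2$ of children of $g$ lies in $\Gamma_j$. The proper ancestors of $g_1$ and of $g_2$ are $g\notin\Gamma_j$ and the proper ancestors of $g$, none of which is in $\Gamma_j$. By induction $t_{g_1}(a),t_{g_2}(a)\le e$, and (10) gives $t_g(a)\le e$. This proves (11).

**Step 6: if $Y\in s(S_\bullet)$, then $v(Y)\le s(a)$, for every term $s$.** This is the converse control, applied below to $q$. Induct on $s$. For $s=x_i$: $Y=\mathrm{cl}(\Gamma)$ for a set $\Gamma$, possibly empty, of nodes $g$ with $x_i\in C(t_g)$. For these $t_g(a)\le a_i$, so $v(Y)\le a_i$ by (11). For $s=s_1\wedge s_2$: $Y$ lies in both $s_j(S_\bullet)$, so $v(Y)\le s_1(a)\wedge s_2(a)$. For $s=s_1\vee s_2$: $Y=Y_1\vee Y_2$ with $Y_j\in s_j(S_\bullet)$, and $Y=\mathrm{cl}(\max Y_1\cup\max Y_2)$. By (11), $v(Y)\le v(Y_1)\vee v(Y_2)\le s_1(a)\vee s_2(a)$.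

**Step 7: $p\le q$ fails in $\mathrm{Sub}_0(S)$.** We compare the two sides at the element $T$. A closed set containing the root contains all nodes, so $\mathrm{cl}(g_0)=T$, and $T\in p(S_\bullet)$ by Step 4. Also $\max T=\{g_0\}$, so $v(T)=p(a)\not\le q(a)$. By Step 6, $T\notin q(S_\bullet)$. So $p(S_\bullet)\not\subseteq q(S_\bullet)$.

**Step 8: from $S$ to $P(k)$.** This connects with Theorem 2. Let $k=|S|$. The map $s\mapsto\{t\in S:s\not\le t\}$ embeds $(S,\vee,0)$ into $(2^S,\cup,\varnothing)\cong P(k)$: $s\vee s'\not\le t$ iff $s\not\le t$ or $s'\not\le t$; $0$ goes to $\varnothing$; and the set of upper bounds of $s$ determines $s$. So $\mathrm{Sub}_0(S)$ is isomorphic to the ideal of $\mathrm{Sub}_0(P(k))$ consisting of the subsemilattices contained in the image of $S$. An ideal is a sublattice, so $p\le q$ fails in $\mathrm{Sub}_0(P(k))$. By Theorem 2 this lattice is a homomorphic image of an interval of $\mathcal L(\mathbf{Sr}(n,1))$, so $p\le q$ fails in $\mathcal L(\mathbf{Sr}(n,1))$ for every $n\ge4$, and with it the identity $s\approx t$ of Step 1.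

**Step 9: the equivalences.** If $n\le3$, the lattice is distributive by the known results quoted in Section 2. A distributive lattice is modular. A modular lattice satisfies the modular law, which is a nontrivial identity, since it fails in $\mathrm{Sub}_0(P(2))$. If $\mathcal L(\mathbf{Sr}(n,1))$ satisfies a nontrivial identity, then $n\le3$ by Step 8. $\blacksquare$
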